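# Twins built from parallel bands: the simplicial group generated by $c_{111}$ is free

## 1. Three strands: $c_{111}$ has infinite order

For $n\ge 2$ the **twin group** is
$$T_n=\langle t_1,\dots,t_{n-1}\mid t_i^2=1\ (1\le i\le n-1),\ t_it_j=t_jt_i\ (|i-j|\ge 2)\rangle ,$$
and $T_1=1$. An element, called a twin, can be drawn: $n$ strands run monotonically from $n$ marked points on the line $y=1$ to $n$ marked points on the line $y=0$, and no three strands share a point. The drawing is taken up to homotopy rel endpoints through such configurations. The letter $t_i$ is a single crossing of the strands in positions $i$ and $i+1$, with no over or under, and the product is stacking. We read a word from left to right and its drawing from top to bottom. (The other reading direction reflects drawings vertically, that is, replaces elements by their inverses, and changes nothing below.)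

The **pure twin group** $PT_n$ is the kernel of $T_n\to S_n$, $t_i\mapsto (i,i+1)$: every strand returns to its own position. Clearly $PT_1=1$. Also $PT_2=1$, because $T_2=\{1,t_1\}$ and $t_1$ maps to a nontrivial transposition.

The first interesting element is
$$c_{111}=(t_1t_2)^3\in PT_3 .$$

**Proposition 1.** $PT_3$ is infinite cyclic, generated by $c_{111}$.

*Proof.* Let $T_3=\langle t_1,t_2\mid t_1^2=t_2^2=1\rangle$ act on $\mathbb R$ by the reflections $t_1:x\mapsto -x$ and $t_2:x\mapsto 2-x$. The product of the two reflections, in either order, is translation by $\pm 2$, so $t_1t_2$ has infinite order, and so does its cube. Every element of $T_3$ is represented by an alternating word, hence equals $(t_1t_2)^k$ or $(t_1t_2)^kt_1$ for some $k\in\mathbb Z$. Elements of the second kind map to odd permutations, so they are not pure. Since $t_1t_2$ maps to a $3$-cycle, $(t_1t_2)^k$ is pure if and only if $3\mid k$. $\square$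

So with three strands, $c_{111}$ satisfies no relation. Now thicken the drawing. Replace the three strands of $c_{111}$ by three bands of parallel strands, with $n+1$ strands in total and every band nonempty. There are $\binom n2=n(n-1)/2$ ways to choose the three thicknesses, and each gives a pure twin on $n+1$ strands. **Do these $n(n-1)/2$ twins satisfy any relation at all, or do they freely generate a free group?** For $n=2$ there is one twin, and Proposition 1 says that it generates a free group of rank one. For $n\ge 3$ there are several twins, and a relation could involve commutators. That is what changes, and it is the subject of this lecture.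

## 2. Deleting strands, doubling strands, and Milnor's construction

The band question is the concrete form of a question about simplicial groups. We recall the setting.

Write $[n]=\{0,1,\dots,n\}$. A simplicial group $G_*$ is a sequence of groups $G_n$ ($n\ge 0$) with a homomorphism $\alpha^*:G_n\to G_m$ for each order-preserving $\alpha:[m]\to[n]$, such that $(\alpha\beta)^*=\beta^*\alpha^*$ and $\mathrm{id}^*=\mathrm{id}$. The face $d_i$ comes from the injection $[n-1]\to[n]$ that misses $i$. The degeneracy $s_i$ comes from the surjection $[n+1]\to[n]$ that takes the value $i$ twice.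

**Definition (the simplicial group $SPT_*$).** Put $SPT_n=PT_{n+1}$. For $0\le i\le n$ the face $d_i$ deletes the $(i+1)$-st strand of a pure twin, and the degeneracy $s_i$ doubles it, that is, replaces it by two parallel copies.

In terms of $\alpha:[m]\to[n]$: the $(k+1)$-st strand of $\alpha^*g$ is a copy of the $(\alpha(k)+1)$-st strand of $g$, and copies of the same strand run parallel. With these maps $SPT_*$ is a simplicial group. For instance, every face of $c_{111}$ is $1$, simply because $PT_2=1$.

**Definition (Milnor's construction).** For a pointed simplicial set $X$, $F[X]_n$ is the free group on the set $X_n$ modulo the single relation that the basepoint $s_0^n(*)$ equals $1$. Faces and degeneracies are induced from $X$.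

**Example.** Let $S^2=\Delta[2]/\partial\Delta[2]$ and let $\sigma_2=(0,1,2)$ be its nondegenerate $2$-simplex. The $n$-simplices of $\Delta[2]$ are the order-preserving maps $[n]\to[2]$, and those that are not surjective are collapsed to the basepoint. So $F[S^2]_n$ is free on the order-preserving surjections $[n]\to[2]$. Such a surjection is determined by the two places $a<m$ at which its value jumps, $1\le a<m\le n$:
$$\{0,\dots,a-1\}\mapsto 0,\qquad \{a,\dots,m-1\}\mapsto 1,\qquad \{m,\dots,n\}\mapsto 2 .$$
Hence $F[S^2]_n$ is free of rank $n(n-1)/2$. It is trivial for $n\le 1$ and has rank $1$ for $n=2$ and rank $3$ for $n=3$.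

Since all faces of $c_{111}$ are trivial, there is a unique simplicial map $\theta:S^2\to SPT_*$ with $\theta(\sigma_2)=c_{111}$. It extends uniquely to a simplicial homomorphism
$$\Theta:F[S^2]_*\to SPT_* .$$
Let $K_*=\Theta(F[S^2]_*)$, the smallest simplicial subgroup of $SPT_*$ containing $c_{111}$. The question, from Valeriy G. Bardakov, Pravin Kumar, and Mahender Singh, "Brunnian planar braids and simplicial groups", arXiv:2312.16567 (2023), is: prove or disprove that $\Theta:F[S^2]_*\to K_*$ is an isomorphism. Since $\Theta$ maps onto $K_*$ by definition, this asks whether $\Theta_n:F[S^2]_n\to PT_{n+1}$ is injective for every $n\ge 0$. It is known that $\Theta_n$ is injective for $n\le 4$.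

**The generators are the band twins.** Put $N=n+1$ throughout. The non-basepoint $n$-simplices of $S^2$ are also written
$$s_{n-1}\cdots\widehat{s_j}\cdots\widehat{s_i}\cdots s_0\,\sigma_2,\qquad 0\le i<j\le n-1 .$$
Apply the same operators to $c_{111}$, rightmost first. The operators $s_{i-1}\cdots s_0$ turn strand $1$ into $i+1$ parallel strands. Now the old second strand is in position $i+2$, so $s_{j-1}\cdots s_{i+1}$ turn it into $j-i$ strands. Now the old third strand is in position $j+2$, so $s_{n-1}\cdots s_{j+1}$ turn it into $n-j$ strands. With $a=i+1$ and $m=j+1$, the group $K_n$ is generated by the elements $c_{a,m}$, $1\le a<m\le n$, where $c_{a,m}$ is $(t_1t_2)^3$ with strands $1,2,3$ replaced by the parallel bands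
$$A=\{1,\dots,a\},\qquad B=\{a+1,\dots,m\},\qquad C=\{m+1,\dots,N\}. \tag{1}$$
In particular $K_0=K_1=1$ and $K_2=\langle c_{111}\rangle$, with $c_{1,2}=c_{111}$ for $n=2$.

## 3. Four strands: deletion sees only the abelianization

Take $n=3$. There are three generators, with bands
$$c_{1,2}:\ 1\,|\,2\,|\,34,\qquad c_{1,3}:\ 1\,|\,23\,|\,4,\qquad c_{2,3}:\ 12\,|\,3\,|\,4 .$$
The obvious way to compare twins with the case already solved is to delete a strand. Deleting a strand from a band of thickness two leaves $c_{111}$. Deleting a band of thickness one leaves a degeneracy of a face of $c_{111}$, which is trivial. So: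

| deleted strand | $c_{1,2}$ | $c_{1,3}$ | $c_{2,3}$ |
|---|---|---|---|
| $4$ | $c_{111}$ | $1$ | $1$ |
| $3$ | $c_{111}$ | $c_{111}$ | $1$ |
| $2$ | $1$ | $c_{111}$ | $c_{111}$ |
| $1$ | $1$ | $1$ | $c_{111}$ |

The first three rows, read as exponents of $c_{111}$, form a lower triangular matrix with ones on the diagonal. So $c_{1,2},c_{1,3},c_{2,3}$ are linearly independent in the abelianization of $K_3$.

This is exactly where deletion stops. Every deletion maps $K_3$ into $K_2\cong\mathbb Z$, so it kills every commutator. For example, $[c_{1,2},c_{2,3}]$ becomes trivial whichever strand is deleted, and nothing so far prevents it from being trivial in $PT_4$. We need a homomorphism from $PT_N$ to a *nonabelian* group that we understand.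

## 4. Recording the crossings of strand 1 by name

Label the strands $1,\dots,N$ by their positions at the top, and follow strand $1$. When it passes strand $j$ from left to right, write $y_j$. When it passes back, write $y_j^{-1}$. This gives a word in the free group $F(y_2,\dots,y_N)$. It respects the defining relations of $T_N$: the two crossings of $t_pt_p$ contribute letters that cancel (or nothing), and in $t_pt_q$ with $|p-q|\ge2$ at most one of the two crossings involves strand $1$. So we get a homomorphism $\phi_0:PT_N\to F(y_2,\dots,y_N)$. It is multiplicative because after a pure twin every strand is back in its place.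

Compute it on $c_{a,m}$. Under $(t_1t_2)^3$ the bands are arranged successively as
$$ABC\to BAC\to BCA\to CBA\to CAB\to ACB\to ABC. \tag{2}$$
Strand $1$ first passes $B$, meeting $a+1,\dots,m$ in this order. Then it passes $C$, meeting $m+1,\dots,N$. Then it passes back through $B$ in the order $m,\dots,a+1$, and back through $C$ in the order $N,\dots,m+1$. With $[u,v]=uvu^{-1}v^{-1}$,
$$\phi_0(c_{a,m})=[\,y_{a+1}\cdots y_m,\ y_{m+1}\cdots y_N\,].$$
Put $x_k=y_{k+1}y_{k+2}\cdots y_N$ for $1\le k\le n$. These form a free basis of $F(y_2,\dots,y_N)$, since $y_N=x_n$ and $y_{k+1}=x_kx_{k+1}^{-1}$ for $k<n$. As $y_{a+1}\cdots y_m=x_ax_m^{-1}$,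
$$\phi_0(c_{a,m})=x_ax_m^{-1}\cdot x_m\cdot x_mx_a^{-1}\cdot x_m^{-1}=[x_a,x_m]. \tag{3}$$

This target is nonabelian, as wanted. But the images are commutators. Whatever homomorphism to a free group we apply next, they remain commutators, and a commutator is never a member of a free basis. So we cannot follow $\phi_0$ by a map that sends the $c_{a,m}$ to a free basis, which is what would make both freeness and a splitting of $PT_N$ visible at once. (Freeness alone can still be extracted from (3) by a further argument; see the remark after Lemma 6.)

The cause is plain. In the record, the outward passage of $j$ and the return passage of $j$ get the *same* name, with opposite signs. Yet they happen in different places: in $c_{111}$, strand $1$ passes strand $2$ the first time with nothing to the left, and the second time with strand $3$ to the left. So we record also the set of strands to the left of the crossing.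

## 5. Left sets and the homomorphism $\phi$

At each height of a drawing, the *arrangement* is the list $(l_1,\dots,l_N)$ of labels from left to right. A letter $t_p$ applied to it swaps $l_p$ and $l_{p+1}$. This crossing has *pair* $\{l_p,l_{p+1}\}$ and *left set* $S=\{l_1,\dots,l_{p-1}\}$.

Let
$$Y_N=\{\,y_{j,S}\;:\;2\le j\le N,\ S\subseteq\{2,\dots,N\}\setminus\{j\}\,\}$$
and let $F(Y_N)$ be the free group on $Y_N$. For a word $w$ in the $t_i$, let $\phi(w)\in F(Y_N)$ be the ordered product of the following contributions of its crossings:

- a crossing with pair $\{1,j\}$ and left set $S$ contributes $y_{j,S}$ if $1$ is to the left of $j$ before the crossing, and $y_{j,S}^{-1}$ otherwise;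
- a crossing that does not involve strand $1$ contributes $1$.

**Example.** Follow $(t_1t_2)^3$ on three strands:

| arrangement before | letter | pair | left set | contribution |
|---|---|---|---|---|
| $(1,2,3)$ | $t_1$ | $\{1,2\}$ | $\emptyset$ | $y_{2,\emptyset}$ |
| $(2,1,3)$ | $t_2$ | $\{1,3\}$ | $\{2\}$ | $y_{3,\{2\}}$ |
| $(2,3,1)$ | $t_1$ | $\{2,3\}$ | $\emptyset$ | $1$ |
| $(3,2,1)$ | $t_2$ | $\{1,2\}$ | $\{3\}$ | $y_{2,\{3\}}^{-1}$ |
| $(3,1,2)$ | $t_1$ | $\{1,3\}$ | $\emptyset$ | $y_{3,\emptyset}^{-1}$ |
| $(1,3,2)$ | $t_2$ | $\{2,3\}$ | $\{1\}$ | $1$ |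

Hence
$$\phi(c_{111})=y_{2,\emptyset}\;y_{3,\{2\}}\;y_{2,\{3\}}^{-1}\;y_{3,\emptyset}^{-1}. \tag{4}$$
The two passages of strand $2$ now have different names. Killing every letter except $y_{2,\{3\}}$ sends $c_{111}$ to a generator of $\mathbb Z$.

**Lemma 2.** $\phi$ induces a well-defined homomorphism $\phi:PT_N\to F(Y_N)$.

*Proof.* We check that $\phi$ is unchanged when a defining relation of $T_N$ is applied inside an arbitrary word.

*Inserting or deleting $t_pt_p$.* The two crossings have the same pair and the same left set, and if strand $1$ is involved, opposite signs. So their contributions cancel or are both $1$. The arrangement after $t_pt_p$ is the arrangement before it, so later contributions do not change.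

*Replacing $t_pt_q$ by $t_qt_p$, where $q\ge p+2$ (or the reverse).* The two pairs are disjoint, so at most one of the crossings involves strand $1$, and the order of the two contributions is irrelevant. The left set for $t_p$ consists of the labels in positions $<p$, which $t_q$ does not move. The left set for $t_q$ consists of the labels in positions $<q$. These positions include both $p$ and $p+1$, so $t_p$ permutes labels inside this set and does not change it. Each crossing has the same pair and the same sign in both orders, and the arrangement after both letters is the same, so later contributions do not change.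

Thus $\phi$ is well defined as a map of sets on $T_N$. If $g\in PT_N$, the arrangement after $g$ is again $(1,\dots,N)$. So the crossings of $h$ in the product $gh$ contribute what they contribute in $h$ alone, and $\phi(gh)=\phi(g)\phi(h)$. $\square$

## 6. The crossings of strand 1 in $c_{a,m}$

**Lemma 3.** With the bands (1), the crossings of $c_{a,m}$ that involve strand $1$ are the following, one for each $j$ in the indicated band.

| band crossing | $j$ | left set $S$ | sign |
|---|---|---|---|
| (i) $ABC\to BAC$ | $j\in B$ | $\{j'\in B:j'<j\}$ | $+$ |
| (ii) $BAC\to BCA$ | $j\in C$ | $B\cup\{j'\in C:j'<j\}$ | $+$ |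
| (iii) $CBA\to CAB$ | $j\in B$ | $C\cup\{j'\in B:j'<j\}$ | $-$ |
| (iv) $CAB\to ACB$ | $j\in C$ | $\{j'\in C:j'<j\}$ | $-$ |

*Proof.* The bands move as in (2). When a band $U$ crosses a band $V$, each $u\in U$ crosses each $v\in V$ exactly once. Strands of the same band never cross, so they stay in increasing order from left to right. Look at the height where $u$ and $v$ cross. A strand $u'\in U$ is to the left of the crossing point if and only if $u'<u$, and a strand $v'\in V$ if and only if $v'<v$. The third band lies entirely to one side. So the left set is
$$\{u'\in U:u'<u\}\cup\{v'\in V:v'<v\}\cup(\text{the third band, if it lies to the left}).$$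
Now take $u=1=\min A$, so that the part coming from $A$ is empty. Of the six band crossings in (2), two are between $B$ and $C$ and do not involve strand $1$. The other four give the table. The sign is $+$ when $A$ is to the left of the other band before the crossing, and $-$ otherwise. $\square$

**Example.** For $N=4$, taking the crossings in order as in Section 4,
$$\begin{aligned}
\phi(c_{1,2})&=y_{2,\emptyset}\;y_{3,\{2\}}\;y_{4,\{2,3\}}\;y_{2,\{3,4\}}^{-1}\;y_{4,\{3\}}^{-1}\;y_{3,\emptyset}^{-1},\\
\phi(c_{1,3})&=y_{2,\emptyset}\;y_{3,\{2\}}\;y_{4,\{2,3\}}\;y_{3,\{2,4\}}^{-1}\;y_{2,\{4\}}^{-1}\;y_{4,\emptyset}^{-1},\\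
\phi(c_{2,3})&=y_{3,\emptyset}\;y_{4,\{3\}}\;y_{3,\{4\}}^{-1}\;y_{4,\emptyset}^{-1}.
\end{aligned}$$
Look for a letter that marks each line. In lines (i), (ii), (iv) of the table all members of $S$ are *smaller* than $j$. Members of $S$ *larger* than $j$ occur only in line (iii), and there $S$ consists of larger labels alone only for the first strand $j=a+1$ of $B$, where $S=C$. That letter determines $a$ through $j$, and $m$ through $S$. In the three lines above the marking letters are $y_{2,\{3,4\}}$, $y_{2,\{4\}}$ and $y_{3,\{4\}}$. Each occurs in its own line, once, and in no other.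

## 7. Injectivity of $\Theta$ and the splitting of $PT_{n+1}$

For $1\le a<m\le n$ put
$$z_{a,m}=y_{a+1,\{m+1,\dots,N\}}\in Y_N .$$
This is allowed, since $a+1\le m$ shows $a+1\notin\{m+1,\dots,N\}$. The set $\{m+1,\dots,N\}$ is nonempty because $m\le n=N-1$, and its minimum determines $m$, so these are $n(n-1)/2$ distinct elements. Let $\pi:F(Y_N)\to F(z_{a,m}:1\le a<m\le n)$ fix the $z$'s and send all other elements of $Y_N$ to $1$, and put
$$\rho_n=\pi\circ\phi:\ PT_{n+1}\to F(z_{a,m}:1\le a<m\le n).$$

**Theorem 4.** $\rho_n(c_{a,m})=z_{a,m}^{-1}$ for all $1\le a<m\le n$. Consequently, for every $n\ge 0$: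

1. $\Theta_n$ is injective, so $\Theta:F[S^2]_*\to K_*$ is an isomorphism of simplicial groups;
2. $K_n$ is free on the $n(n-1)/2$ elements $c_{a,m}$ and is a retract of $PT_{n+1}$, so $PT_{n+1}=\ker\rho_n\rtimes K_n$.

*Proof.* For $n\le1$ there are no pairs $(a,m)$ and all groups in question are trivial. Let $n\ge2$.

**Step 1: find the letters of $\phi(c_{a,m})$ that survive $\pi$.** If $y_{j,S}=z_{a',m'}$ for some $a'<m'$, then $j=a'+1\le m'$ and $S=\{m'+1,\dots,N\}\ne\emptyset$, so

> $S$ is nonempty and all its elements are $>j$.  $\quad(5)$

Go through the table of Lemma 3. In (i) and (iv), all elements of $S$ are $<j$, so (5) fails (also when $S$ is empty). In (ii), all elements of $S$ are $<j$, because elements of $B$ are smaller than $j\in C$, and $S\supseteq B\neq\emptyset$. So (5) fails. In (iii), $S=C\cup\{a+1,\dots,j-1\}$. If $j>a+1$, then $S$ contains $a+1<j$ and (5) fails. If $j=a+1$, then $S=C=\{m+1,\dots,N\}$, and the letter is $y_{a+1,\{m+1,\dots,N\}}=z_{a,m}$, with sign $-$. So exactly one crossing of $c_{a,m}$ contributes a letter that survives $\pi$, and $\rho_n(c_{a,m})=z_{a,m}^{-1}$.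

**Step 2: deduce injectivity.** The non-basepoint $n$-simplices of $S^2$ form a free basis of $F[S^2]_n$, and $\Theta_n$ carries them to the elements $c_{a,m}$. So $\rho_n\Theta_n$ carries a free basis bijectively onto $\{z_{a,m}^{-1}\}$, which is a free basis of the target. Hence $\rho_n\Theta_n$ is an isomorphism, and $\Theta_n$ is injective. Since $\Theta$ maps onto $K_*$, this proves 1, and it shows that $K_n$ is free on the $c_{a,m}$.

**Step 3: deduce the splitting.** Since $\Theta_n:F[S^2]_n\to K_n$ and $\rho_n\Theta_n$ are isomorphisms, so is $\rho_n|_{K_n}$. Hence $(\rho_n|_{K_n})^{-1}\rho_n:PT_{n+1}\to K_n$ is a homomorphism that is the identity on $K_n$, that is, a retraction, and its kernel is $\ker\rho_n$. For $g\in PT_{n+1}$ with image $k\in K_n$ we have $g=(gk^{-1})k$ with $gk^{-1}\in\ker\rho_n$, and $\ker\rho_n\cap K_n=1$. So $PT_{n+1}=\ker\rho_n\rtimes K_n$. $\blacksquare$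

**Corollary 5.** $|K_*|\simeq\Omega S^3$, and $\pi_n(K_*)\cong\pi_{n+1}(S^3)$ for all $n$.

*Proof.* By Milnor's theorem $|F[S^2]_*|\simeq\Omega S^3$. By Theorem 4, $K_*\cong F[S^2]_*$. Finally $\pi_n(\Omega S^3)\cong\pi_{n+1}(S^3)$. $\square$

This settles the question as posed: $\Theta$ is an isomorphism. In particular the commutator $[c_{1,2},c_{2,3}]\in PT_4$ of Section 3 is nontrivial, since $\rho_3$ sends it to $[z_{1,2}^{-1},z_{2,3}^{-1}]\neq1$.

## 8. Brunnian twins in place of $c_{111}$

The only property of $c_{111}$ used to define $\Theta$ was that all its faces vanish. So we may ask the same question for other such elements, in all dimensions.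

**Definition (Brunnian twins).** For $r\ge2$ let $\mathrm{Brun}_{r+1}=\bigcap_{i=0}^r\ker(d_i)\le PT_{r+1}$: the pure twins that become trivial when any one strand is deleted.

**Example.** $\mathrm{Brun}_3=PT_3$, because $PT_2=1$. By the table in Section 3, $[c_{1,2},c_{2,3}]\in\mathrm{Brun}_4$. By the end of Section 7 it is nontrivial, and so is its image under $\phi$.

**Definition (Carlsson's construction).** Let $H\le\mathrm{Brun}_{r+1}$. Then
$$F^H[S^r]_n=\ast_\sigma H_\sigma,\qquad \sigma\text{ ranging over order-preserving surjections }[n]\to[r],\quad H_\sigma=\{h_\sigma\}\cong H,$$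
with $\alpha^*h_\sigma=h_{\sigma\alpha}$ if $\sigma\alpha$ is surjective and $\alpha^*h_\sigma=1$ otherwise.

This is a simplicial group: if $\sigma\alpha$ is not surjective, neither is $\sigma\alpha\beta$, so $\beta^*\alpha^*=(\alpha\beta)^*$. For example, $F^H[S^2]_3=H*H*H$, one factor for each of $(a,m)=(1,2),(1,3),(2,3)$. If $H=\langle\gamma\rangle\cong\mathbb Z$, then $F^H[S^r]_*$ is $F[S^r]_*$.

Define $\Theta^H_n:F^H[S^r]_n\to SPT_n$ by $\Theta^H_n(h_\sigma)=\sigma^*h$. This is a homomorphism on each factor, hence on the free product. It is simplicial, because $\alpha^*\sigma^*h=(\sigma\alpha)^*h$, and if $\sigma\alpha:[m]\to[r]$ is not surjective, it misses some $i$ and factors through the coface $[r-1]\to[r]$ that misses $i$. Then $(\sigma\alpha)^*h$ is the image of $d_ih=1$ under some $\beta^*$, so it is $1$. The image of $\Theta^H$ is the simplicial subgroup of $SPT_*$ generated by $H$.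

For a general $H$ there is no list of crossings like Lemma 3. But the two partial successes of Sections 3 and 5 can be combined: deletion controls abelianizations, and $\phi$ supplies *free* images. The next lemma says that for free groups abelianizations are enough.

## 9. Two lemmas: abelianizations of free groups, and a unitriangular matrix

Write $\Gamma_1L=L$ and $\Gamma_{k+1}L=[\Gamma_kL,L]$.

**Lemma 6.** Let $f:L\to Q$ be a surjective homomorphism of free groups that induces an isomorphism $L^{ab}\to Q^{ab}$. Then $f$ is an isomorphism.

*Proof.* **Step 1: choose a section and look at its image.** As $Q$ is free, there is $s:Q\to L$ with $fs=1_Q$. Then $f^{ab}s^{ab}=1$, so $s^{ab}=(f^{ab})^{-1}$ is onto. That is, $s(Q)[L,L]=L$.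

**Step 2: pass to nilpotent quotients.** We use this fact: *if $G$ is nilpotent and $U\le G$ satisfies $U[G,G]=G$, then $U=G$.* If $G$ is abelian this is clear. If $G$ has class $c\ge2$, then $\Gamma_cG$ is central and $G/\Gamma_cG$ has class $c-1$, so by induction $U\Gamma_cG=G$. As $\Gamma_cG$ is central, $[G,G]=[U\Gamma_cG,U\Gamma_cG]=[U,U]\le U$. Hence $G=U[G,G]=U$.

Apply this to $G=L/\Gamma_kL$ and the image of $s(Q)$. It gives that $s_k:Q/\Gamma_kQ\to L/\Gamma_kL$ is onto for every $k$. Since $f_ks_k=1$, $s_k$ is also injective. So $s_k$ is an isomorphism, and so is $f_k=s_k^{-1}:L/\Gamma_kL\to Q/\Gamma_kQ$.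

**Step 3: conclude.** If $f(x)=1$, then $f_k$ kills the class of $x$, so $x\in\Gamma_kL$, for every $k$. By Magnus's theorem $\bigcap_k\Gamma_kL=1$ for a free group $L$. Hence $x=1$. $\square$

**Remark.** Together with (3), Lemma 6 extracts injectivity of $\Theta_n$ from names alone, without left sets. Let $F=F(x_1,\dots,x_n)$, $L=F[S^2]_n$, and let $Q\le F$ be the image of $\phi_0\Theta_n$, generated by the commutators $[x_a,x_m]$. It is free, as a subgroup of a free group, and $Q\le\Gamma_2F$. The composite $L^{ab}\to Q^{ab}\to\Gamma_2F/\Gamma_3F$ sends the basis to the classes of $[x_a,x_m]$, $a<m$, which by a textbook fact form a basis of the free abelian group $\Gamma_2F/\Gamma_3F$. So $L^{ab}\to Q^{ab}$ is an isomorphism and Lemma 6 applies. This does not give the splitting in Theorem 4, which came from the left sets.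

**Lemma 7.** For an order-preserving surjection $\sigma:[n]\to[r]$ put $\delta_\sigma(i)=\min\sigma^{-1}(i)$. The $0$–$1$ matrix $M$, indexed by pairs of such surjections, with $M_{\sigma\tau}=1$ if and only if $\tau\delta_\sigma=\mathrm{id}$, is invertible over $\mathbb Z$. If $\tau\delta_\sigma\neq\mathrm{id}$, then $\tau\delta_\sigma$ is not surjective.

*Proof.* An order-preserving surjection $[r]\to[r]$ is the identity, which gives the last claim. For the matrix, $\sigma\delta_\sigma=\mathrm{id}$, so $M_{\sigma\sigma}=1$. If $\tau\delta_\sigma=\mathrm{id}$, then $\delta_\sigma(i)\in\tau^{-1}(i)$, so $\delta_\tau(i)\le\delta_\sigma(i)$ for all $i$. Also $\sigma$ is recovered from $\delta_\sigma$ by $\sigma(x)=\max\{i:\delta_\sigma(i)\le x\}$, so $\delta_\tau=\delta_\sigma$ implies $\tau=\sigma$. Hence $\tau\mapsto\delta_\tau$ transports the pointwise order to a partial order on the finite set of surjections, and $M_{\sigma\tau}\ne0$ only if $\tau\le\sigma$. For any linear extension of this order $M$ is triangular with ones on the diagonal. $\square$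

**Example.** For $r=2$, $n=3$, the surjection with jumps $(a,m)$ has $\delta=(0,a,m)$. In the order $(1,2),(1,3),(2,3)$,
$$M=\begin{pmatrix}1&0&0\\1&1&0\\0&1&1\end{pmatrix}.$$
These are the first three rows of the table in Section 3: $\delta_{(1,2)}$, $\delta_{(1,3)}$, $\delta_{(2,3)}$ delete strands $4$, $3$, $2$ respectively.

## 10. Injectivity for subgroups of Brunnian twins detected by $\phi$

To use deletion after $\phi$, we must know that deletion is visible in $F(Y_N)$.

**Lemma 8.** Let $\delta:[r]\to[n]$ be injective and order-preserving with $\delta(0)=0$. Let $e_\delta:F(Y_{n+1})\to F(Y_{r+1})$ be the homomorphism that sends $y_{j,S}$ to $1$ if $j-1\notin\operatorname{im}\delta$, and, if $j-1=\delta(j'-1)$, sends $y_{j,S}$ to $y_{j',S'}$ with $S'=\{k:\delta(k-1)+1\in S\}$. Then $\phi\,\delta^*=e_\delta\,\phi$ on $PT_{n+1}$.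

*Proof.* The map $\delta^*$ deletes the strands whose labels are not of the form $\delta(k)+1$, and the surviving strand $\delta(k-1)+1$ gets the new label $k$. Since $\delta(0)=0$, strand $1$ survives and keeps its label. Since $1,j\notin S$, we have $S'\subseteq\{2,\dots,r+1\}\setminus\{j'\}$, so $e_\delta$ is well defined. Now take a word for $g\in PT_{n+1}$ and delete the strands in its drawing. A crossing $\{1,j\}$ disappears if strand $j$ is deleted. Otherwise it remains, at the same place in the order and with the same sign; its partner is now called $j'$, and its left set is the set of surviving members of $S$, which under the new labels is $S'$. So the contributions change exactly as $e_\delta$ prescribes. $\square$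

**The mirror image.** Let $\mu$ be the automorphism $t_i\mapsto t_{N-i}$ of $T_N$, that is, the left–right reflection of drawings. Put $\phi'=\phi\circ\mu$. Up to relabeling the strands by $j\mapsto N+1-j$, this records the crossings of the *last* strand, with the set of strands to the right of the crossing. (The left set is the complement of the right set among the strands not in the pair, so the two carry the same information.)

**Theorem 9.** Let $r\ge2$ and $H\le\mathrm{Brun}_{r+1}$, with $\phi|_H$ injective. Then $\Theta^H:F^H[S^r]_*\to SPT_*$ is injective, and so is $\phi\circ\Theta^H_n$ for every $n$. In particular, if $\gamma\in\mathrm{Brun}_{r+1}$ and $\phi(\gamma)\ne1$, then $F[S^r]_*\to SPT_*$, $\sigma_r\mapsto\gamma$, is injective. The same holds with $\phi$ replaced by its mirror image $\phi'$.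

Here $\sigma_r$ denotes the nondegenerate $r$-simplex of $S^r=\Delta[r]/\partial\Delta[r]$.

*Proof.* Fix $n$ and put $L=F^H[S^r]_n$, $f=\phi\,\Theta^H_n:L\to F(Y_{n+1})$ and $Q=f(L)$. It suffices to show that $f$ is injective.

**Step 1: the groups are free.** Since $\phi|_H$ is injective, $H$ is isomorphic to a subgroup of a free group, so $H$ is free. Hence the free product $L$ of copies of $H$ is free. And $Q$ is free, as a subgroup of $F(Y_{n+1})$.

**Step 2: compare abelianizations by deleting strands.** Let $\sigma,\tau$ be order-preserving surjections $[n]\to[r]$. We have $\delta_\sigma(0)=0$, so Lemma 8 applies to $\delta_\sigma$, and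
$$e_{\delta_\sigma}f(h_\tau)=e_{\delta_\sigma}\phi(\tau^*h)=\phi(\delta_\sigma^*\tau^*h)=\phi\big((\tau\delta_\sigma)^*h\big)=\begin{cases}\phi(h)&\text{if }\tau\delta_\sigma=\mathrm{id},\\1&\text{otherwise.}\end{cases}$$
In the second case $\tau\delta_\sigma$ is not surjective by Lemma 7, so $(\tau\delta_\sigma)^*h=1$, as in Section 8. Thus $e_{\delta_\sigma}$ restricts to a homomorphism $Q\to\phi(H)\cong H$. Taking all $\sigma$ together and abelianizing, we get a composite
$$\bigoplus_\tau H^{ab}=L^{ab}\to Q^{ab}\to\prod_\sigma H^{ab},$$
whose $\sigma$-component sends $(x_\tau)_\tau$ to $\sum_\tau M_{\sigma\tau}x_\tau$. The index set is finite and $M$ is invertible over $\mathbb Z$ by Lemma 7, so the composite is an isomorphism. Hence $L^{ab}\to Q^{ab}$ is injective. It is onto because $f:L\to Q$ is onto.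

**Step 3: lift to the groups.** By Lemma 6, $f:L\to Q$ is an isomorphism. So $\phi\,\Theta^H_n$ is injective, and therefore so is $\Theta^H_n$.

**Step 4: one element.** If $\phi(\gamma)\neq1$, then $\phi(\gamma)$ has infinite order, since free groups are torsion-free. So $H=\langle\gamma\rangle\cong\mathbb Z$, $\phi|_H$ is injective, and $F^H[S^r]_*=F[S^r]_*$.

**Step 5: the mirror statement.** Suppose $\phi'|_H$ is injective. Reflection $\mu$ interchanges $d_i,s_i$ with $d_{n-i},s_{n-i}$. For $\alpha:[m]\to[n]$ put $\bar\alpha(k)=n-\alpha(m-k)$. Then $\mu(\alpha^*g)=\bar\alpha^*\mu(g)$. In particular $\bar H=\mu(H)$ lies in $\mathrm{Brun}_{r+1}$, and $\phi|_{\bar H}$ is injective because $\phi\mu=\phi'$. By Steps 1–3, $\phi\,\Theta^{\bar H}_n$ is injective. The bijection $h_\sigma\mapsto(\mu h)_{\bar\sigma}$ on factors gives an isomorphism $\iota:F^H[S^r]_n\to F^{\bar H}[S^r]_n$, and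
$$\Theta^{\bar H}_n\iota(h_\sigma)=\bar\sigma^*\mu(h)=\mu(\sigma^*h)=\mu\,\Theta^H_n(h_\sigma).$$
So $\phi'\,\Theta^H_n=\phi\,\mu\,\Theta^H_n=\phi\,\Theta^{\bar H}_n\,\iota$ is injective, and hence so is $\Theta^H_n$. Step 4 applies to $\phi'$ in the same way. $\blacksquare$

## 11. The case $r=2$, and copies of $F[S^r]_*$ for every $r$

**Corollary 10 (classification for $r=2$).** The simplicial homomorphisms $F[S^2]_*\to SPT_*$ correspond to the elements $c_{111}^k$, $k\in\mathbb Z$, of $PT_3$. Every one with $k\neq0$ is injective.

*Proof.* A simplicial homomorphism $F[S^2]_*\to SPT_*$ is the same as a pointed simplicial map $S^2\to SPT_*$, that is, an element of $SPT_2=PT_3$ all of whose faces are trivial. As $PT_2=1$, every element of $PT_3$ qualifies, and $PT_3=\langle c_{111}\rangle$ by Proposition 1. By (4), $\phi(c_{111})\ne1$, and free groups are torsion-free, so $\phi(c_{111}^k)\neq1$ for $k\ne0$. Apply Theorem 9. $\square$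

**Corollary 11.** For every $r\ge2$ there is $\gamma\in\mathrm{Brun}_{r+1}$ with $\phi(\gamma)\neq1$. Hence $SPT_*$ contains a simplicial subgroup isomorphic to $F[S^r]_*\simeq\Omega S^{r+1}$.

*Proof.* For $r=2$ take $\gamma=c_{111}$. Let $r\ge3$ and $N=r+1\ge4$.

**Step 1: for each $i$, find an element of $\ker d_i$ that $\phi$ detects.** For $3\le k\le N$ put
$$g_k=t_{k-1}t_{k-2}\cdots t_3\quad(g_3=1),\qquad b_k=g_k(t_1t_2)^3g_k^{-1}\in PT_N .$$
The word $g_k$ moves strand $k$ to position $3$, next to strand $2$, and does not involve strands $1$ and $2$. Then $(t_1t_2)^3$ acts on the strands $1,2,k$ in positions $1,2,3$, and $g_k^{-1}$ moves strand $k$ back. The parts $g_k^{\pm1}$ contribute nothing to $\phi$, so by the computation of (4),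
$$\phi(b_k)=y_{2,\emptyset}\;y_{k,\{2\}}\;y_{2,\{k\}}^{-1}\;y_{k,\emptyset}^{-1}\neq1 .$$
Delete strand $1$, $2$ or $k$ from $b_k$. In the middle part each of the three pairs of strands crosses exactly twice. So after the deletion the middle part is $t_1t_1=1$, and what is left of $g_k$ and $g_k^{-1}$ cancels. Thus $b_3\in\ker d_0\cap\ker d_1$ and $b_{i+1}\in\ker d_i$ for $2\le i\le r$. With $G=\phi(PT_N)$, each $P_i=\phi(\ker d_i)$ is therefore a nontrivial normal subgroup of $G$.

**Step 2: $G$ is a nonabelian free group.** It is free as a subgroup of $F(Y_N)$. Killing all letters except $y_{3,\{2\}}$ and $y_{4,\{2\}}$ sends $\phi(b_3)$ and $\phi(b_4)$ to the two free generators $y_{3,\{2\}}$ and $y_{4,\{2\}}$, which do not commute.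

**Step 3: if $P,R$ are nontrivial normal subgroups of a nonabelian free group $G$, then $[P,R]\neq1$.** We use that in a free group the centralizer of a nontrivial element is infinite cyclic. Suppose $[P,R]=1$. Then $P$ centralizes a nontrivial element of $R$, so $P=\langle p\rangle$ is a nontrivial cyclic normal subgroup. For $g\in G$ with $g\neq 1$, we have $gpg^{-1}=p^{\pm1}$. Suppose $gpg^{-1}=p^{-1}$. Then $g^2\ne1$ commutes with $p$ and with $g$, so $g$ and $p$ both lie in the cyclic centralizer of $g^2$. Hence they commute, so $p=p^{-1}$ and $p^2=1$, which is impossible. So every $g\in G$ centralizes $p$, and $G$ is cyclic, contrary to assumption.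

**Step 4: commutators.** The commutator of two normal subgroups is normal. By Step 3 and induction, $[\dots[[P_0,P_1],P_2],\dots,P_r]\neq1$. This is the image under $\phi$ of
$$[\dots[\ker d_0,\ker d_1],\dots,\ker d_r]\subseteq\bigcap_{i=0}^r\ker d_i=\mathrm{Brun}_{r+1},$$
where the inclusion holds because each $\ker d_i$ is normal in $PT_N$. So some $\gamma\in\mathrm{Brun}_{r+1}$ has $\phi(\gamma)\neq1$, and Theorem 9 applies. The homotopy type $\Omega S^{r+1}$ is Milnor's theorem. $\square$

## 12. An arbitrary Brunnian twin: a freeness criterion

If $\phi(\gamma)=1$, the free target is lost, but deletion still controls the abelianization.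

**Proposition 12.** Let $1\ne\gamma\in\mathrm{Brun}_{r+1}$, $L_n=F[S^r]_n$, and let $K_n^\gamma\le PT_{n+1}$ be its image under the homomorphism $\sigma_r\mapsto\gamma$. Then $L_n^{ab}\to(K_n^\gamma)^{ab}$ is always an isomorphism, and $L_n\to K_n^\gamma$ is an isomorphism if and only if $K_n^\gamma$ is free.

*Proof.* **Step 1: $PT_{r+1}$ is torsion-free.** By a theorem of Tits, a finite subgroup of a Coxeter group is conjugate into a finite special subgroup, that is, a finite subgroup generated by a subset of the Coxeter generators. In $T_{r+1}$ a finite special subgroup is generated by pairwise commuting $t_i$'s. Indeed, if it contained $t_i$ and $t_{i+1}$, it would contain $t_it_{i+1}$, which has infinite order: killing the other generators maps $T_{r+1}$ onto $\langle t_i,t_{i+1}\mid t_i^2=t_{i+1}^2=1\rangle$, where the product has infinite order by the proof of Proposition 1. A subgroup generated by pairwise commuting $t_i$'s is mapped injectively to $S_{r+1}$, because the generators go to disjoint transpositions. So an element of finite order in $PT_{r+1}$ is conjugate to an element of such a subgroup with trivial permutation,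 hence it is $1$.

**Step 2: abelianizations.** The only order-preserving surjection $[r]\to[r]$ is the identity, so $K_r^\gamma=\langle\gamma\rangle$, which is $\cong\mathbb Z$ by Step 1. As $K_*^\gamma$ is a simplicial subgroup, each $\delta_\sigma^*$ maps $K_n^\gamma$ to $K_r^\gamma$. It sends $\tau^*\gamma$ to $(\tau\delta_\sigma)^*\gamma$, which is $\gamma$ if $\tau\delta_\sigma=\mathrm{id}$ and $1$ otherwise, by Lemma 7. So the composite $L_n^{ab}\to(K_n^\gamma)^{ab}\to\prod_\sigma\mathbb Z$ has matrix $M$, which is invertible. Hence the surjection $L_n^{ab}\to(K_n^\gamma)^{ab}$ is injective, so it is an isomorphism.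

**Step 3: the criterion.** If $K_n^\gamma$ is free, Lemma 6 applies to $L_n\to K_n^\gamma$. Conversely, if $L_n\to K_n^\gamma$ is an isomorphism, then $K_n^\gamma$ is free because $L_n$ is. $\square$

For $r\ge3$, injectivity is not claimed for those Brunnian $\gamma\ne1$ with $\phi(\gamma)=\phi'(\gamma)=1$. For these, only the criterion of Proposition 12 is established here.
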